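\title{Linear relations and the arithmetical rank of $2\times n$ determinantal ideals}

\begin{abstract}
The ideal of $2$-minors of a generic $2\times n$ matrix has arithmetical rank $2n-3$. We show that for $n\ge 3$, over any field, the ideal of $2$-minors of a $2\times n$ matrix of linear forms with linearly dependent entries is generated up to radical by $2n-4$ elements, and that this number is optimal whenever the entries satisfy exactly one linear relation up to scalars. More generally, if the entries span a space of dimension $\delta\ge n+2$, then at least $\delta-3$ elements are needed, and $\delta-3$ elements suffice when the relations involve few columns. The upper bounds come from an explicit perturbation of the matrix, the lower bound from \'etale cohomology.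
\end{abstract}

\section{Introduction}

The \emph{arithmetical rank} $\operatorname{ara}(I)$ of an ideal $I$ in a commutative ring $R$ is the smallest integer $s$ for which there are $a_1,\dots,a_s\in R$ with $\sqrt I=\sqrt{(a_1,\dots,a_s)}$. For a polynomial ring over an algebraically closed field it is, by the Nullstellensatz, the least number of hypersurfaces whose intersection is the zero set $V(I)$. It is at most the number of generators of $I$. In a Noetherian ring it is at least the height of every minimal prime of $I$, because such a prime is also minimal over $(a_1,\dots,a_s)$ and so has height at most $s$ by Krull's height theorem.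

Let $K$ be a field, let $R$ be a polynomial ring over $K$, and let $M=(x_{ij})$ be a $2\times n$ matrix of \emph{linear forms}, that is, of elements of $R$ that are homogeneous of degree $1$ or zero. Let $I_2(M)$ be the ideal generated by the $2$-minors of $M$. We call $M$ \emph{generic} if its $2n$ entries are distinct variables, possibly after a linear change of variables; equivalently, if they are linearly independent over $K$. Otherwise $M$ is \emph{non-generic}.

For a generic matrix $X$ the ideal $I_2(X)$ has $\binom n2$ generators, and its zero set, the cone of matrices of rank at most $1$, has dimension $n+1$ and hence codimension $n-1$. The arithmetical rank lies between these numbers: Bruns and Schw\"anzl showed that $\operatorname{ara}(I_2(X))=2n-3$, independently of the field. Substituting the entries of $M$ for those of $X$ in $2n-3$ such elements gives $\operatorname{ara}(I_2(M))\le 2n-3$ for every $M$. The problem, taken from \cite{BCMM}, is whether the generic matrix is the only one that needs all of these equations.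

\begin{quote}
\emph{Let $n\ge3$ and let $M$ be a non-generic $2\times n$ matrix of linear forms over $K$. Is $\operatorname{ara}(I_2(M))<2n-3$?}
\end{quote}

Geometrically, $V(I_2(M))$ is the section of the cone of matrices of rank at most $1$ by a proper linear subspace, and the question asks whether passing to such a section always saves an equation. For $n=2$ it does not: the matrix $\left(\begin{smallmatrix}x&0\\ w&y\end{smallmatrix}\right)$ is non-generic, and its ideal $(xy)$ has arithmetical rank $1=2n-3$, as has $I_2(M)=(\det M)$ for every $M$ with $\det M\ne 0$. For $n\ge3$ the gap between $2n-3$ and the codimension $n-1$ leaves room, and one example suggests how it is used. If $M$ is a generic $2\times(n-1)$ matrix with a zero column appended, then its entries satisfy two independent relations and $\operatorname{ara}(I_2(M))=2(n-1)-3=(2n-3)-2$. One is led to guess that each independent relation saves one equation, so that the arithmetical rank is $\delta-3$ when the entries span a space of dimension $\delta$. For the first relation this is correct, and the saving has nothing to do with the entries being linear forms.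

\begin{theorem}\label{thm:one}
Let $n\ge3$ and let $M$ be a $2\times n$ matrix over a commutative $K$-algebra $R$ whose entries satisfy a nontrivial $K$-linear relation. Then $\sqrt{I_2(M)}$ is the radical of an ideal generated by $2n-4$ elements of $I_2(M)$. In particular, $\operatorname{ara}(I_2(M))\le 2n-4<2n-3$ for every non-generic $2\times n$ matrix $M$ of linear forms.
\end{theorem}

So the question has a positive answer over every field. To state how far the guess $\delta-3$ holds, we need notation for the relations. For $A\in K^{2\times n}$ and a $2\times n$ matrix $N$ over a $K$-algebra put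
\[
\langle A,N\rangle=\sum_{i,j}A_{ij}N_{ij}=\operatorname{tr}(A^TN).
\]
Let $M$ be a $2\times n$ matrix of linear forms, let $\delta$ be the dimension of the $K$-span of its entries, and let $c=2n-\delta$. The relations among the entries form the space $\mathcal A=\{A\in K^{2\times n}:\langle A,M\rangle=0\}$, which has dimension $c$. Let $k$ be the dimension of the subspace of $K^n$ spanned by all rows of all $A\in\mathcal A$. The rows of a basis of $\mathcal A$ span this subspace, so $k\le 2c$. As we shall see, after suitable column operations on $M$ the relations involve only $k$ columns.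

\begin{theorem}\label{thm:two}
Let $n\ge2$ and let $M$ be a $2\times n$ matrix of linear forms over $K$, with $\delta$, $c$, $k$ as above.
\begin{enumerate}
\item[(a)] If $\delta\ge n+2$, then $\operatorname{ara}(I_2(M))\ge\delta-3$.
\item[(b)] If $k+c\le n-1$, in particular if $n\ge 3c+1$, then $\operatorname{ara}(I_2(M))=\delta-3=2n-3-c$.
\item[(c)] Let $n\ge3$. If $\delta=2n-1$, then $\operatorname{ara}(I_2(M))=2n-4$. Moreover, $\operatorname{ara}(I_2(M))=2n-3$ if and only if $M$ is generic; otherwise $\operatorname{ara}(I_2(M))\le 2n-4$.
\end{enumerate}
\end{theorem}

The case $c=0$ of (b) recovers the theorem of Bruns and Schw\"anzl, which is not used in the proofs. Sections~\ref{sec:sums} and~\ref{sec:trade} contain the upper bounds and use only linear algebra. Section~\ref{sec:lower} proves (a), and Section~\ref{sec:exact} combines the bounds and tests the hypotheses on examples.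

\section{Sums of minors along antidiagonals}\label{sec:sums}

Equality of radicals can be tested on points with values in fields, where linear algebra is available.

\begin{lemma}\label{lem:test}
Let $J\subseteq I$ be ideals of a commutative ring $R$. Suppose that every ring homomorphism $\varphi\colon R\to L$ to a field with $\varphi(J)=0$ satisfies $\varphi(I)=0$. Then $\sqrt J=\sqrt I$.
\end{lemma}

\begin{proof}
For a prime $\mathfrak p\supseteq J$, the map $R\to\operatorname{Frac}(R/\mathfrak p)$ kills $J$ and has kernel $\mathfrak p$, so $I\subseteq\mathfrak p$. Since $\sqrt J$ is the intersection of these primes, $I\subseteq\sqrt J$.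
\end{proof}

We write images under such a $\varphi$ with a bar. Note that $\varphi(I_2(M))=0$ means $\operatorname{rank}\overline M\le1$.

Let $N$ be a $2\times n$ matrix over a commutative ring, with columns $c_1,\dots,c_n$. Put $[i,l]_N=\det(c_i,c_l)$ and group the minors by the sum of their indices:
\[
\sigma_t(N)=\sum_{i<l,\ i+l=t}[i,l]_N,\qquad 3\le t\le 2n-1 .
\]
These are $2n-3$ elements. For $n=3$ they are the three minors; for $n=4$ they are $[1,2]$, $[1,3]$, $[1,4]+[2,3]$, $[2,4]$, $[3,4]$. The grouping loses nothing set-theoretically, for the following reason. Over a field, let $c_r$ be the first nonzero column. Once $c_{r+1},\dots,c_{j-1}$ are known to be multiples of $c_r$, the only term of $\sigma_{r+j}$ that can survive is $[r,j]$. To run this up to $j=n$ one needs the sums up to $\sigma_{r+n}$ only. So if the last few sums are discarded, the argument still works unless $r$ is large.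

\begin{lemma}\label{lem:sigma}
Let $N$ be a $2\times n$ matrix over a field $L$, let $0\le e\le n-2$, and suppose that $\sigma_t(N)=0$ for $3\le t\le 2n-1-e$. Then $\operatorname{rank}N\le1$ or $c_1=\dots=c_{n-1-e}=0$. If $e=0$, then $\operatorname{rank}N\le 1$.
\end{lemma}

\begin{proof}
Suppose that $c_1,\dots,c_{n-1-e}$ are not all zero, and let $r\le n-1-e$ be minimal with $c_r\ne0$. We show by induction on $j$ that $c_j\in Lc_r$ for $r<j\le n$; this gives $\operatorname{rank}N\le1$. Assume the claim for $c_{r+1},\dots,c_{j-1}$. Since $3\le r+j\le r+n\le 2n-1-e$, we have $\sigma_{r+j}(N)=0$. Consider a term $[i,l]_N$ of this sum. If $i<r$, it vanishes because $c_i=0$. If $i>r$, then $l=r+j-i<j$, so $r<i<l<j$, both columns lie in $Lc_r$, and the term vanishes. The remaining term has $i=r$, $l=j$. Hence $[r,j]_N=0$, and since $c_r\neq0$ this gives $c_j\in Lc_r$.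

If $e=0$, the second alternative leaves at most one nonzero column, so again $\operatorname{rank}N\le1$.
\end{proof}

With Lemma~\ref{lem:test}, the case $e=0$ says that $\sigma_3(M),\dots,\sigma_{2n-1}(M)$ generate $I_2(M)$ up to radical for every $2\times n$ matrix $M$ over every commutative ring. The case $e=1$ says what is lost when $\sigma_{2n-1}=[n-1,n]$ is dropped: the remaining $2n-4$ sums also vanish on all matrices whose first $n-2$ columns are zero, whatever the last two columns are, and these are the only unwanted solutions.

\section{Trading linear relations for equations}\label{sec:trade}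

A linear relation among the entries does not by itself remove the unwanted solutions. If $M_{11}=0$, for instance, the first $n-2$ columns can still vanish while the last two are independent. The relation does offer a place to store the dropped equation: we write the minor $[n-1,n]$ into the entry that is known to be zero. On an unwanted solution the first column of the new matrix vanishes, and this now includes the equation that was dropped.

\begin{example}\label{ex:three}
Let $n=3$ and
\[
M=\begin{pmatrix}0&x_2&x_3\\ y_1&y_2&y_3\end{pmatrix},\qquad s=[2,3]_M=x_2y_3-x_3y_2,\qquad
M'=\begin{pmatrix}s&x_2&x_3\\ y_1&y_2&y_3\end{pmatrix}.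
\]
Then $I_2(M)=(x_2y_1,\ x_3y_1,\ s)$. Dropping $s$ leaves the ideal $(x_2y_1,x_3y_1)$, which vanishes on the whole hyperplane $y_1=0$. Take instead
\[
f=\sigma_3(M')=sy_2-x_2y_1,\qquad g=\sigma_4(M')=sy_3-x_3y_1 ,
\]
which lie in $I_2(M)$. Repeat the first row of $M'$ to get a $3\times3$ matrix with determinant $0$ and expand along that row: $s\,[2,3]_{M'}-x_2g+x_3f=0$, that is,
\[
s^2=x_2g-x_3f .
\]
So $s\in\sqrt{(f,g)}$, and then $x_2y_1=sy_2-f$ and $x_3y_1=sy_3-g$ lie in $\sqrt{(f,g)}$ as well. Two elements suffice. If the entries are variables, one does not: a prime between $I_2(M)$ and $(x_2,x_3)$ omits $y_1$ and so contains $x_2,x_3$; thus $(x_2,x_3)$ is a minimal prime of $I_2(M)$ of height $2$.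
\end{example}

For a general relation $\langle A,M\rangle=0$, writing $s$ into the zero entry becomes adding $sB$ to $M$, where $B$ is a constant matrix with $\langle A,B\rangle=1$; then $\langle A,M+sB\rangle=s$. With $c$ relations we can store $c$ equations. Two conditions are needed: the perturbation must not change the columns from which the stored equations are computed, and the relations must involve only those columns that Lemma~\ref{lem:sigma} forces to vanish. Both ask that the relations sit in the first few columns, and we arrange this by a change of basis.

For $P\in GL_2(K)$ and $Q\in GL_n(K)$ we have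
\begin{equation}\label{eq:change}
I_2(PMQ)=I_2(M),\qquad \langle P^{-T}AQ^{-T},\,PMQ\rangle=\langle A,M\rangle ,
\end{equation}
where $P^{-T}=(P^{-1})^T$. Indeed, the minors of $PM$ are $\det P$ times those of $M$, and the minors of $MQ$ are $K$-linear combinations of those of $M$ because the determinant is bilinear and alternating in the columns. This gives $I_2(PMQ)\subseteq I_2(M)$, and the reverse inclusion follows with $P^{-1}$, $Q^{-1}$. The second identity is $\operatorname{tr}(Q^{-1}A^TP^{-1}PMQ)=\operatorname{tr}(A^TM)$.

\begin{proposition}\label{prop:upper}
Let $n\ge2$, let $M$ be a $2\times n$ matrix over a commutative $K$-algebra $R$, and let $\mathcal A\subseteq K^{2\times n}$ be a subspace of dimension $c$ with $\langle A,M\rangle=0$ for all $A\in\mathcal A$. Let $k$ be the dimension of the span $W\subseteq K^n$ of all rows of all $A\in\mathcal A$. If $k+c\le n-1$, then $\sqrt{I_2(M)}$ is the radical of an ideal generated by $2n-3-c$ elements of $I_2(M)$.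
\end{proposition}

\begin{proof}
Choose $Q\in GL_n(K)$ such that $WQ^{-T}$ is spanned by the first $k$ standard basis vectors. By \eqref{eq:change} we may replace $M$ by $MQ$ and $\mathcal A$ by $\mathcal AQ^{-T}$, and so assume that every $A\in\mathcal A$ is zero outside the first $k$ columns. Put $m=n-1-c$, so that $m\ge k$. We have $c\le n-2$: if $c\ge1$, then $k\ge1$ and $c\le n-1-k$; if $c=0$, it holds because $n\ge2$.

Let $A_1,\dots,A_c$ be a basis of $\mathcal A$. On the space of matrices supported in the first $k$ columns the pairing $\langle\ ,\ \rangle$ is nondegenerate, so the $A_i$ define independent linear functionals on it, and there are $B_1,\dots,B_c\in K^{2\times n}$ supported in the first $k$ columns with $\langle A_i,B_j\rangle=1$ for $i=j$ and $0$ for $i\neq j$. The equations to be stored are the last $c$ sums. Put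
\[
s_i=\sigma_{2n-i}(M)\quad(1\le i\le c),\qquad M'=M+\sum_{j=1}^cs_jB_j .
\]
We record two properties.
\begin{enumerate}
\item[(1)] $s_i=\sigma_{2n-i}(M')$. A term $[p,q]$ of $\sigma_{2n-i}$ has $p=2n-i-q\ge n-c>m\ge k$, so it involves only columns in which $M$ and $M'$ agree.
\item[(2)] $s_i=\langle A_i,M'\rangle$, because $\langle A_i,M'\rangle=\langle A_i,M\rangle+\sum_js_j\langle A_i,B_j\rangle$.
\end{enumerate}
Let $J$ be the ideal generated by the $2n-3-c$ elements $\sigma_t(M')$, $3\le t\le 2n-1-c$. Since $s_j\in I_2(M)$, we have $M'\equiv M$ modulo $I_2(M)$, so every minor of $M'$ lies in $I_2(M)$ and $J\subseteq I_2(M)$.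

Let $\varphi\colon R\to L$ be a homomorphism to a field with $\varphi(J)=0$, and apply Lemma~\ref{lem:sigma} with $e=c$ to $\overline{M'}$. If $\operatorname{rank}\overline{M'}\le1$, then all minors of $\overline{M'}$ vanish, and $\bar s_i=0$ for all $i$ by (1). Otherwise the first $m$ columns of $\overline{M'}$ vanish; since $A_i$ is supported in the first $k\le m$ columns, (2) gives $\bar s_i=0$ for all $i$. In both cases $\overline M=\overline{M'}$. Hence $\sigma_t(\overline M)=0$ for $3\le t\le 2n-1-c$ because $\varphi(J)=0$, and $\sigma_{2n-i}(\overline M)=\bar s_i=0$ for $1\le i\le c$. All $2n-3$ sums vanish on $\overline M$, so $\operatorname{rank}\overline M\le1$ by Lemma~\ref{lem:sigma} with $e=0$. Lemma~\ref{lem:test} gives $\sqrt J=\sqrt{I_2(M)}$.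
\end{proof}

For a single relation $A\neq0$ and $\mathcal A=KA$ we have $c=1$ and $k=\operatorname{rank}A\in\{1,2\}$. The hypothesis $k+c\le n-1$ then holds for $n\ge3$ if $A$ has rank $1$ and for $n\ge4$ if $A$ has rank $2$. One case is left: $n=3$ and $\operatorname{rank}A=2$. Matrices of the same size and rank over $K$ differ by invertible row and column operations, so by \eqref{eq:change} we may take the relation to be $M_{21}-M_{12}=0$, that is,
\begin{equation}\label{eq:sym}
M=\begin{pmatrix}x_0&x_1&y_0\\x_1&x_2&y_1\end{pmatrix}\qquad(x_0,x_1,x_2,y_0,y_1\in R).
\end{equation}
Here the relation involves two columns while Lemma~\ref{lem:sigma} with $e=1$ kills only one, and the construction can fail. Add $s=[2,3]_M$ to the $(2,1)$ entry and evaluate at $M=\left(\begin{smallmatrix}0&1&0\\1&0&-1\end{smallmatrix}\right)$. Then $s=-1$, the first column of $M'$ is zero, and $\sigma_3(M')=\sigma_4(M')=0$, although $M$ has rank $2$.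

The symmetry of the left block gives a substitute. Let $S=\left(\begin{smallmatrix}x_0&x_1\\x_1&x_2\end{smallmatrix}\right)$ and $v=(y_1,-y_0)^T$. The three minors of $M$ are $\det S$ and the two entries of $Sv=([1,3],[2,3])^T$. Over a field, a symmetric matrix of rank $1$ has the form $\lambda ww^T$, and then $v^TSv=\lambda(w^Tv)^2$ vanishes only if $Sv=\lambda(w^Tv)w$ does. So once $\det S=0$, the single equation $v^TSv=0$ should replace the two equations $Sv=0$.

\begin{lemma}\label{lem:sym}
Let $M$ be as in \eqref{eq:sym}, and put
\[
F=x_0x_2-x_1^2,\qquad G=x_0y_1^2-2x_1y_0y_1+x_2y_0^2 .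
\]
Then $F,G\in I_2(M)$ and $\sqrt{(F,G)}=\sqrt{I_2(M)}$.
\end{lemma}

\begin{proof}
The minors are $[1,2]=F$, $[1,3]=x_0y_1-x_1y_0$ and $[2,3]=x_1y_1-x_2y_0$, and $G=y_1[1,3]-y_0[2,3]$. So $F,G\in I_2(M)$. Expanding,
\begin{align*}
[1,3]^2+y_0^2F&=x_0^2y_1^2-2x_0x_1y_0y_1+x_0x_2y_0^2=x_0G,\\
[2,3]^2+y_1^2F&=x_0x_2y_1^2-2x_1x_2y_0y_1+x_2^2y_0^2=x_2G .
\end{align*}
Hence $[1,3]^2$ and $[2,3]^2$ lie in $(F,G)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:one}]
Let $A\neq0$ be the coefficient matrix of the relation. If $\operatorname{rank}A=1$, or if $\operatorname{rank}A=2$ and $n\ge4$, Proposition~\ref{prop:upper} with $\mathcal A=KA$ gives $2n-4$ elements of $I_2(M)$ with the required radical. If $\operatorname{rank}A=2$ and $n=3$, Lemma~\ref{lem:sym} gives $2=2n-4$ such elements.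
\end{proof}

\section{The cohomological lower bound}\label{sec:lower}

We prove Theorem~\ref{thm:two}(a). Let $M=(x_{ij})$ be a matrix of linear forms with $\delta\ge n+2$, and suppose that $\sqrt{I_2(M)}=\sqrt{(a_1,\dots,a_s)}$. We must show that $s\ge\delta-3$. Krull's theorem is too weak: for a generic matrix it gives $n-1$ instead of $2n-3$. The obstruction is topological. If $V(I_2(M))$ is cut out by $s$ equations, its complement is covered by $s$ affine open sets, and this forces the cohomology of the complement to vanish in high degrees.

\subsection*{Reductions}
Let $t_1,\dots,t_\delta$ be a basis of the span of the entries and extend it to a basis of the linear forms of $R$, so that $R$ is a polynomial ring over $R_0=K[t_1,\dots,t_\delta]$. The equality of radicals says that a power of each $a_i$ lies in $I_2(M)$ and that a power of each minor lies in $(a_1,\dots,a_s)$. These relations are preserved by every ring homomorphism. Setting the further variables equal to $0$ fixes the entries of $M$, so we may assume $R=R_0$. Extending scalars to an algebraic closure, we may assume that $K$ is algebraically closed. From now on \emph{the entries of $M$ span all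 linear forms of $R=K[t_1,\dots,t_\delta]$}. Put
\[
V=V(I_2(M))\subseteq\mathbb A^\delta,\quad U=\mathbb A^\delta\setminus V,\quad X=\operatorname{Proj}(R/I_2(M))\subseteq\mathbb P^{\delta-1},\quad Y=\mathbb P^{\delta-1}\setminus X .
\]

\subsection*{Facts from \'etale cohomology}
Since the characteristic is arbitrary, we use \'etale cohomology. Fix a prime $\ell\neq\operatorname{char}K$ and let $\Lambda=\mathbb Z/\ell$. All cohomology has coefficients in $\Lambda$; a primitive $\ell$-th root of unity in $K$ identifies the Tate twists with $\Lambda$, so we omit them. All schemes are separated and of finite type over $K$. A \emph{geometric point} is a point with values in an algebraically closed field. For $K=\mathbb C$ the reader may think of singular cohomology. We use the following standard facts.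
\begin{enumerate}
\item[(C1)] \emph{Projective space.} Over an algebraically closed field of characteristic $\ne\ell$, $H^0(\mathbb P^d)=\Lambda$ and $H^1(\mathbb P^d)=0$. For $d\ge1$, $H^2(\mathbb P^d)$ is one-dimensional, spanned by the hyperplane class $h=c_1(\mathcal O(1))$, which restricts to the hyperplane class on a linear subspace. A point has no cohomology in positive degree.
\item[(C2)] \emph{Proper base change and Leray.} If $g\colon Z\to S$ is proper, the stalk of $R^qg_*\Lambda$ at a geometric point of $S$ is $H^q$ of the fiber over it. There is a spectral sequence $E_2^{p,q}=H^p(S,R^qg_*\Lambda)\Rightarrow H^{p+q}(Z)$.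
\item[(C3)] \emph{Compact supports and duality.} If $X$ is closed in a proper scheme $P$ with complement $Y$, there is an exact sequence $\cdots\to H^i_c(Y)\to H^i(P)\to H^i(X)\to H^{i+1}_c(Y)\to\cdots$. If $Y$ is smooth of pure dimension $d$, then $H^i_c(Y)$ and $H^{2d-i}(Y)$ are dual finite-dimensional $\Lambda$-vector spaces.
\item[(C4)] \emph{Gysin sequence.} If $E^\times$ is the complement of the zero section in the total space of a line bundle on a smooth scheme $Y$, there is an exact sequence $\cdots\to H^i(E^\times)\to H^{i-1}(Y)\to H^{i+1}(Y)\to\cdots$.
\item[(C5)] \emph{Artin vanishing and Mayer--Vietoris.} If $D$ is affine of dimension at most $d$, then $H^i(D)=0$ for $i>d$. For an open cover $Z=Z_1\cup Z_2$ there is an exact sequence $\cdots\to H^{i-1}(Z_1\cap Z_2)\to H^i(Z)\to H^i(Z_1)\oplus H^i(Z_2)\to\cdots$.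
\end{enumerate}

\subsection*{Affine covers}
For $a\in R$ let $D(a)\subseteq\mathbb A^\delta$ be the open set where $a\ne0$. It is affine of dimension at most $\delta$.

\begin{lemma}\label{lem:cover}
Let $s\ge1$ and $b_1,\dots,b_s\in R$. Then $H^i(D(b_1)\cup\dots\cup D(b_s))=0$ for $i>\delta+s-1$.
\end{lemma}

\begin{proof}
We use induction on $s$; the case $s=1$ is Artin vanishing. For $s\ge2$ let $Z_1=D(b_1)\cup\dots\cup D(b_{s-1})$ and $Z_2=D(b_s)$. Then $Z_1\cap Z_2=D(b_1b_s)\cup\dots\cup D(b_{s-1}b_s)$ is again a union of $s-1$ such sets. For $i>\delta+s-1$ the groups $H^{i-1}(Z_1\cap Z_2)$, $H^i(Z_1)$ and $H^i(Z_2)$ vanish by induction, and the Mayer--Vietoris sequence gives the claim.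
\end{proof}

Since $V=V(a_1,\dots,a_s)$, we have $U=D(a_1)\cup\dots\cup D(a_s)$. The inequality $s\ge\delta-3$ is equivalent to $2\delta-4\le\delta+s-1$, so it is enough to prove
\begin{equation}\label{eq:goal}
H^{2\delta-4}(U)\neq0 .
\end{equation}
The generic matrix over $\mathbb C$ shows that this degree is the natural one. There $U$ is the space of pairs of independent vectors in $\mathbb C^n$, which the Gram--Schmidt process retracts onto the space of orthonormal pairs. This is a closed connected manifold of real dimension $(2n-1)+(2n-3)=2\delta-4$, so its cohomology with coefficients $\mathbb Z/2$ in that degree is nonzero.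

In general $U$ has no such description. Duality, however, converts the high cohomology of the smooth variety $Y$ into a comparison of the low cohomology of $X$ with that of $\mathbb P^{\delta-1}$, and the low cohomology of $X$ is accessible even when $X$ is singular or reducible.

\subsection*{A second class in $H^2(X)$}
For the generic matrix, $X$ is the Segre variety $\mathbb P^1\times\mathbb P^{n-1}$, and it carries a class in degree $2$, pulled back from $\mathbb P^1$, that is not a multiple of the hyperplane class. The projection to $\mathbb P^1$ records the left kernel of a matrix of rank $1$, and this makes sense for every $M$. We encode it in the incidence scheme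
\[
\widetilde X=\{(p,[u:v]):\ u\,x_{1j}(p)+v\,x_{2j}(p)=0\ \text{ for } 1\le j\le n\}\subseteq\mathbb P^{\delta-1}\times\mathbb P^1 ,
\]
the closed subscheme defined by these $n$ bilinear equations. Where $u\ne0$, the first row of $M$ is $-v/u$ times the second on $\widetilde X$, so all minors vanish there; where $v\neq0$, exchange the rows. Hence the first projection factors through $X$, and we have proper morphisms $f\colon\widetilde X\to X$ and $\pi\colon\widetilde X\to\mathbb P^1$. The equations are linear in $p$ and linear in $(u,v)$, so the fibers of both maps are projective spaces. The dimension of the fibers of $\pi$ may jump, so $\pi$ need not be a bundle; the next lemma allows for this.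

\begin{lemma}\label{lem:fibers}
Let $g\colon Z\to S$ be a proper morphism whose fiber over each geometric point is a projective space of some dimension $\ge0$. Then $g^*\colon H^0(S)\to H^0(Z)$ is bijective and $g^*\colon H^2(S)\to H^2(Z)$ is injective. If all these fibers are points, then $g^*$ is bijective in every degree.
\end{lemma}

\begin{proof}
By (C1) and (C2), the natural map $\Lambda\to g_*\Lambda$ is an isomorphism on all stalks, and all stalks of $R^1g_*\Lambda$ vanish. So $g_*\Lambda=\Lambda$ and $R^1g_*\Lambda=0$. In the Leray spectral sequence $E_2^{p,0}=H^p(S)$, and the edge map $E_2^{p,0}\to H^p(Z)$ is $g^*$. For $p=0$ it is bijective. For $p=2$ the only differential that can hit $E^{2,0}$ starts at $E_2^{0,1}=0$, so the edge map is injective. If all fibers are points, then $R^qg_*\Lambda=0$ for all $q>0$ and the spectral sequence is concentrated in the row $q=0$.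
\end{proof}

\begin{lemma}\label{lem:X}
The restriction map $H^i(\mathbb P^{\delta-1})\to H^i(X)$ is bijective for $i=0$ and is not surjective for $i=2$.
\end{lemma}

\begin{proof}
Let $p$ be a geometric point of $X$. The entries of $M$ span all linear forms, so $M(p)\neq0$, and $M(p)$ has rank exactly $1$. Its left kernel is a single line, so the fiber of $f$ over $p$ is a point. By Lemma~\ref{lem:fibers}, $f^*\colon H^*(X)\to H^*(\widetilde X)$ is bijective, and it suffices to prove both statements for the pullback $H^i(\mathbb P^{\delta-1})\to H^i(\widetilde X)$ along the first projection.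

The fiber of $\pi$ over a geometric point $[u:v]$ is the linear subspace of $\mathbb P^{\delta-1}$ defined by the $n$ linear forms $ux_{1j}+vx_{2j}$. Its dimension is at least $\delta-1-n\ge1$; this is where the hypothesis $\delta\ge n+2$ enters. By Lemma~\ref{lem:fibers}, $H^0(\widetilde X)=H^0(\mathbb P^1)=\Lambda$. Thus $H^0(\widetilde X)$ is spanned by the constant $1$, which is the image of $1\in H^0(\mathbb P^{\delta-1})$. This settles $i=0$.

Let $\eta\in H^2(\widetilde X)$ be the pullback under $\pi$ of a generator of $H^2(\mathbb P^1)$. By Lemma~\ref{lem:fibers}, $\eta\neq0$. The image of $H^2(\mathbb P^{\delta-1})$ is spanned by the pullback $\tilde h$ of the hyperplane class. Suppose $\eta=\lambda\tilde h$ with $\lambda\in\Lambda$, and restrict to the fiber $\Phi$ of $\pi$ over a $K$-point. The class $\eta|_\Phi$ is pulled back from $H^2$ of a point, so it is $0$. The class $\tilde h|_\Phi$ is the hyperplane class of a projective space of dimension at least $1$, so it is nonzero. Hence $\lambda=0$ and $\eta=0$, a contradiction.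
\end{proof}

\subsection*{From $X$ to the affine complement}
By (C3) we have exact sequences
\begin{gather*}
H^2(\mathbb P^{\delta-1})\to H^2(X)\to H^3_c(Y),\\
H^0(\mathbb P^{\delta-1})\to H^0(X)\to H^1_c(Y)\to H^1(\mathbb P^{\delta-1})=0 .
\end{gather*}
Lemma~\ref{lem:X} gives $H^3_c(Y)\ne0$ from the first and $H^1_c(Y)=0$ from the second. In particular $Y$ is nonempty, so it is smooth of dimension $\delta-1$, and Poincar\'e duality yields
\begin{equation}\label{eq:Y}
H^{2\delta-5}(Y)\neq0,\qquad H^{2\delta-3}(Y)=0 .
\end{equation}
If the $a_i$ were homogeneous, they would define an affine cover of $Y$ and the first statement alone would bound $s$. They need not be homogeneous (the elements $f,g$ of Example~\ref{ex:three} are not), so we have to lift the class to $U$, and the second statement makes this possible.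

The total space of the tautological line bundle $\mathcal O(-1)$ on $\mathbb P^{\delta-1}$ consists of the pairs of a line in $\mathbb A^\delta$ and a vector on it, so the complement of its zero section is $\mathbb A^\delta\setminus\{0\}$. Since $I_2(M)$ is generated by quadratic forms, $V$ is a cone containing $0$, and $U$ is the preimage of $Y$ in $\mathbb A^\delta\setminus\{0\}$. Thus $U$ is the complement of the zero section in $\mathcal O(-1)|_Y$, and (C4) with $i=2\delta-4$ gives the exact sequence
\[
H^{2\delta-4}(U)\to H^{2\delta-5}(Y)\to H^{2\delta-3}(Y).
\]
By \eqref{eq:Y} the first map is onto a nonzero group, which proves \eqref{eq:goal}. In particular $U\neq\emptyset$, so $s\ge1$, and Lemma~\ref{lem:cover} gives $2\delta-4\le\delta+s-1$. Hence $s\ge\delta-3$, and Theorem~\ref{thm:two}(a) is proved.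

\section{Exact values}\label{sec:exact}

\begin{proof}[Proof of Theorem~\ref{thm:two}(b) and (c)]
(b) Let $k+c\le n-1$. Proposition~\ref{prop:upper}, applied to the space of all relations, gives $\operatorname{ara}(I_2(M))\le 2n-3-c$. As in its proof, $c\le n-2$, so $\delta=2n-c\ge n+2$, and (a) gives $\operatorname{ara}(I_2(M))\ge\delta-3=2n-3-c$. If $n\ge3c+1$, then $k+c\le 3c\le n-1$.

(c) Let $n\ge3$. If $\delta=2n-1$, then $\delta\ge n+2$, so $\operatorname{ara}(I_2(M))\ge 2n-4$ by (a), and Theorem~\ref{thm:one} gives the reverse inequality. If $M$ is generic, then $c=k=0$ and (b) gives $\operatorname{ara}(I_2(M))=2n-3$. If $M$ is non-generic, Theorem~\ref{thm:one} gives $\operatorname{ara}(I_2(M))\le 2n-4$.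
\end{proof}

The value $\delta-3$ guessed in the introduction is not correct for all matrices. When there are many relations it can fail in either direction.

\begin{example}
Let $n\ge4$, let the first row of $M$ be $(x_1,\dots,x_n)$ with distinct variables, and let the second row be zero. Then $\delta=n$ and $I_2(M)=0$, so $\operatorname{ara}(I_2(M))=0<\delta-3$. Thus (a) fails without a lower bound on $\delta$.
\end{example}

\begin{example}
Let $n\geq2$ and
\[
M=\begin{pmatrix}x_1&x_2&\cdots&x_n\\ y&0&\cdots&0\end{pmatrix}
\]
with distinct variables $x_1,\dots,x_n,y$. Then $\delta=n+1$, $c=k=n-1$ and $I_2(M)=(yx_2,\dots,yx_n)$. A prime between $I_2(M)$ and $(x_2,\dots,x_n)$ omits $y$ and so contains $x_2,\dots,x_n$; hence $(x_2,\dots,x_n)$ is a minimal prime of height $n-1$, and $\operatorname{ara}(I_2(M))=n-1=\delta-2$. Thus the upper bound $2n-3-c$ fails without a restriction on the relations.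
\end{example}

On the other hand, the condition $k+c\le n-1$ is not necessary for the formula in (b). The matrix \eqref{eq:sym} with five distinct variables has $n=3$, $c=1$, $k=2$, so $k+c=n$, and its arithmetical rank is $2=\delta-3$ by (c).

\begin{thebibliography}{9}

\bibitem{BCMM}
Davide Bolognini, Alessio Caminata, Antonio Macchia, Maral Mostafazadehfard,
\emph{Cohomological dimension and arithmetical rank of some determinantal ideals},
arXiv:1503.06184 (2015).

\end{thebibliography}
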